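\title{Free modules of infinite rank whose endomorphism monoid embeds into its dual}

\begin{abstract}
We show that there are a ring $R$ and a free left $R$-module $F$ of infinite rank such that the monoid $\operatorname{End}F$ embeds into its dual. One may take $R=A\times A^{\mathrm{op}}$, where $A$ is the endomorphism ring of the $\mathbb F_2$-vector space $\mathbb F_2^{\mathbb N}$, and $F=R^{(\mathbb N)}$. For each infinite rank $\lambda$ we determine the least cardinality of such a ring: it is $2^\lambda$. Every such ring has a strictly increasing chain of left ideals of length $2^\lambda$, and every ring is a unital subring of one.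
\end{abstract}

\section{The problem and the results}\label{sec:intro}

For a semigroup $S$, the \emph{dual semigroup} $S^{\mathrm{op}}$ has the same underlying set and the multiplication $x*y=yx$. A \emph{dual embedding} of $S$ is an injective semigroup homomorphism $S\to S^{\mathrm{op}}$. Having no dual embedding is a strong form of left-right asymmetry: $S$ contains no mirror image of itself. A commutative semigroup equals its dual, and a group is isomorphic to its dual through $x\mapsto x^{-1}$. At the other extreme, let $S$ be a set with at least two elements and $xy=x$. A homomorphism $h\colon S\to S^{\mathrm{op}}$ satisfies $h(x)=h(xy)=h(y)h(x)=h(y)$, so it is constant, and $S$ has no dual embedding.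

Throughout, rings are associative and unital with $1\ne0$, and modules are unital left modules. For a module $W$ and a set $\Omega$, we write $W^\Omega$ for the module of all families $(w_i)_{i\in\Omega}$ and $W^{(\Omega)}$ for the submodule of finitely supported families. A \emph{free module of infinite rank} is a module isomorphic to $R^{(\Omega)}$ for an infinite set $\Omega$. Maps are written on the left, and $\operatorname{End}_RF$, or $\operatorname{End}F$, is the set of endomorphisms of $F$, multiplied by composition. It is a monoid and also a ring, and a ring embedding is in particular an embedding of multiplicative semigroups. The ring $A^{\mathrm{op}}$ has the addition of $A$ and the dual multiplication. We work in ZFC, cardinals are initial ordinals, and $\mathbb N=\{0,1,2,\dots\}$. A \emph{strictly increasing chain of length} $\kappa$ is a family $(L_\alpha)_{\alpha<\kappa}$ of sets with $L_\alpha\subsetneq L_\beta$ whenever $\alpha<\beta$.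

If $R$ is commutative and $n$ is finite, then $\operatorname{End}(R^n)$ is the monoid of $n\times n$ matrices, and transposition is an isomorphism onto its dual. In infinite rank transposition breaks down. The matrix of an endomorphism of $R^{(\mathbb N)}$ has finitely many nonzero entries in each column, but its rows are unrestricted. The endomorphism that sends every basis vector to the first one has a full row of ones. Its transpose has a full column of ones, so it acts on the product $R^{\mathbb N}$ and not on $R^{(\mathbb N)}$. For a large class of rings no other map repairs this. Call $R$ \emph{left $\aleph_1$-noetherian} if it has no strictly increasing chain of left ideals of length $\aleph_1$; left noetherian rings, and among them division rings, are examples. It is known that if $R$ is left $\aleph_1$-noetherian and $F$ is a free left $R$-module of infinite rank, then $\operatorname{End}F$ has no dual embedding. The following question comes from Araujo and Wehrung~\cite{AW}.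

\begin{quote}
\emph{Are there a ring $R$ and a free left $R$-module $F$ of infinite rank such that $\operatorname{End}F$ has a dual embedding?}
\end{quote}

The failure of transposition has nothing to do with the coefficients, so one may expect the answer to be no for all rings. It is yes.

\begin{theorem}\label{thm:example}
Let $V=\mathbb F_2^{\mathbb N}$, $A=\operatorname{End}_{\mathbb F_2}(V)$, $R=A\times A^{\mathrm{op}}$ and $F=R^{(\mathbb N)}$. Then there is a unital ring embedding $\operatorname{End}_RF\hookrightarrow(\operatorname{End}_RF)^{\mathrm{op}}$. In particular $\operatorname{End}F$ has a dual embedding.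
\end{theorem}

The ring in this example is large, and largeness is unavoidable. The second theorem says exactly how large the ring must be.

\begin{theorem}\label{thm:sharp}
Let $\lambda$ be an infinite cardinal.
\begin{enumerate}
\item The least cardinality of a ring $R$ such that $\operatorname{End}_R(R^{(\lambda)})$ has a dual embedding is exactly $2^\lambda$.
\item If $\operatorname{End}_R(R^{(\lambda)})$ has a dual embedding, then $R$ has a strictly increasing chain of left ideals of length $2^\lambda$. Here $2^\lambda$ cannot be replaced by any larger cardinal.
\item Every ring is a unital subring of a ring $R$ such that $\operatorname{End}_R(R^{(\lambda)})$ embeds, as a unital ring, into its dual.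
\end{enumerate}
\end{theorem}

Since $2^\lambda\ge\aleph_1$, part (2) recovers and strengthens the known result on left $\aleph_1$-noetherian rings. By part (1), no single ring works for all infinite ranks: for fixed $R$, every rank $\lambda$ with $2^\lambda>|R|$ fails.

Section~\ref{sec:matrices} reduces the problem to finding a ring that contains copies of its own infinite matrix rings, and Section~\ref{sec:absorb} finds one, which proves Theorem~\ref{thm:example}. Section~\ref{sec:lower} proves the lower bounds, in a form that applies to embeddings between endomorphism monoids over different rings (Theorem~\ref{thm:lower}). Section~\ref{sec:small} constructs rings of the least possible size (Theorem~\ref{thm:construction}) and completes the proof of Theorem~\ref{thm:sharp}.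

\section{Column-finite and row-finite matrices}\label{sec:matrices}

Let $A$ be a ring and $\Omega$ a nonempty set. An $\Omega\times\Omega$ matrix $M=(m_{ij})$ over $A$ is \emph{column-finite} if each column has finitely many nonzero entries, and \emph{row-finite} if each row does. The column-finite matrices form a ring $\mathrm{CFM}_\Omega(A)$ under the usual product $(MN)_{ij}=\sum_km_{ik}n_{kj}$. The sum is finite because column $j$ of $N$ is, and column $j$ of $MN$ is supported in the union of the supports of those finitely many columns $k$ of $M$ with $n_{kj}\ne0$. Associativity holds because in $\sum_{k,l}m_{ik}n_{kl}p_{lj}$ only finitely many $l$ contribute and, for each of them, finitely many $k$. With rows in place of columns and the factors read from the left, the same checks give the ring $\mathrm{RFM}_\Omega(A)$ of row-finite matrices. For finite $\Omega$ both rings are the full matrix ring.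

We use without comment that an embedding of rings $A\to B$ is also an embedding $A^{\mathrm{op}}\to B^{\mathrm{op}}$.

\begin{lemma}\label{lem:matrices}
Let $A$, $B$, $R$ be rings and $\Omega$ a nonempty set.
\begin{enumerate}
\item $\operatorname{End}_R(R^{(\Omega)})\cong\mathrm{CFM}_\Omega(R^{\mathrm{op}})$.
\item $\mathrm{CFM}_\Omega(A^{\mathrm{op}})\cong\mathrm{RFM}_\Omega(A)^{\mathrm{op}}$.
\item $\mathrm{CFM}_\Omega(A\times B)\cong\mathrm{CFM}_\Omega(A)\times\mathrm{CFM}_\Omega(B)$.
\item There is a unital ring embedding $R\hookrightarrow(\operatorname{End}_R(R^{(\Omega)}))^{\mathrm{op}}$.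
\end{enumerate}
\end{lemma}

\begin{proof}
(1) Let $(e_j)_{j\in\Omega}$ be the canonical basis and write $f(e_j)=\sum_if_{ij}e_i$. The matrix $(f_{ij})$ is column-finite and determines $f$, and every column-finite matrix occurs, because the images of the basis vectors may be chosen freely. The assignment is additive and sends the identity map to the identity matrix. By left linearity of $f$,
\[
fg(e_j)=f\Bigl(\sum_kg_{kj}e_k\Bigr)=\sum_kg_{kj}f(e_k)=\sum_i\Bigl(\sum_kg_{kj}f_{ik}\Bigr)e_i .
\]
So $(fg)_{ij}=\sum_kg_{kj}f_{ik}=\sum_kf_{ik}*g_{kj}$, which is the matrix product over $R^{\mathrm{op}}$.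

(2) Transposition $M\mapsto M^t$ is an additive bijection from column-finite to row-finite matrices. The product of $M$ and $N$ over $A^{\mathrm{op}}$ has $(i,j)$ entry $\sum_kn_{kj}m_{ik}=(N^tM^t)_{ji}$, where the last product is taken over $A$. So transposition reverses products.

(3) A matrix over $A\times B$ is a pair of matrices, one over $A$ and one over $B$. It is column-finite exactly when both are, and the operations are componentwise.

(4) For $r\in R$ let $\rho_r$ be right multiplication by $r$ in every coordinate, $\rho_r((x_i)_i)=(x_ir)_i$. It is left $R$-linear, additive in $r$, and $\rho_1$ is the identity. Also $\rho_r\rho_s=\rho_{sr}$, and $\rho_r(e_i)=re_i$ determines $r$.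
\end{proof}

Part (4) holds for every ring, and it shows a way around transposition. The endomorphism ring of $R^{(\Omega)}$ always contains a reversed copy of the coefficient ring. So it suffices to find $R$ with a unital embedding
\begin{equation}\label{eq:goal}
\operatorname{End}_R(R^{(\Omega)})\hookrightarrow R ,
\end{equation}
for then composing with (4) gives the dual embedding. What does \eqref{eq:goal} demand? By part (1) it is an embedding $\mathrm{CFM}_\Omega(R^{\mathrm{op}})\hookrightarrow R$. To remove the opposite ring, suppose that $R\cong R^{\mathrm{op}}$. Then \eqref{eq:goal} gives $\mathrm{CFM}_\Omega(R)\hookrightarrow R$. Passing to opposite rings and using part (2), it also gives $\mathrm{RFM}_\Omega(R)\cong\mathrm{CFM}_\Omega(R^{\mathrm{op}})^{\mathrm{op}}\hookrightarrow R^{\mathrm{op}}\cong R$. This is the property to look for.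

\begin{definition}
A ring $A$ \emph{absorbs $\Omega\times\Omega$ matrices} if there are unital ring embeddings $\mathrm{CFM}_\Omega(A)\hookrightarrow A$ and $\mathrm{RFM}_\Omega(A)\hookrightarrow A$.
\end{definition}

An absorbing ring is not required to be isomorphic to its opposite; passing to $A\times A^{\mathrm{op}}$ supplies the symmetry.

\begin{proposition}\label{prop:reduction}
Let $A$ absorb $\Omega\times\Omega$ matrices and put $R=A\times A^{\mathrm{op}}$. Then $R\cong R^{\mathrm{op}}$, and there are unital ring embeddings
\[
\operatorname{End}_R(R^{(\Omega)})\hookrightarrow R\hookrightarrow(\operatorname{End}_R(R^{(\Omega)}))^{\mathrm{op}} .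
\]
\end{proposition}

\begin{proof}
Swapping the factors gives $R^{\mathrm{op}}=A^{\mathrm{op}}\times A\cong R$. By parts (1), (3) and (2) of Lemma~\ref{lem:matrices},
\[
\operatorname{End}_R(R^{(\Omega)})\cong\mathrm{CFM}_\Omega(A^{\mathrm{op}})\times\mathrm{CFM}_\Omega(A)\cong\mathrm{RFM}_\Omega(A)^{\mathrm{op}}\times\mathrm{CFM}_\Omega(A).
\]
The first factor embeds unitally in $A^{\mathrm{op}}$ and the second in $A$, so the product embeds unitally in $A^{\mathrm{op}}\times A\cong R$. The second embedding is part (4) of the lemma.
\end{proof}

Transposition still occurs here, in the first factor, but the row-finite matrices it produces now have somewhere to go.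

\section{Rings that absorb their matrix rings}\label{sec:absorb}

The mechanism of absorption is already visible for $2\times2$ matrices.

\begin{example}\label{ex:two}
Let $V=\mathbb F_2^{\mathbb N}$ and $A=\operatorname{End}_{\mathbb F_2}(V)$. Splitting a sequence into its even and odd terms identifies $V$ with $V\oplus V$. In terms of elements of $A$, put
\begin{align*}
t_0v&=(v_0,v_2,v_4,\dots), & s_0v&=(v_0,0,v_1,0,\dots),\\
t_1v&=(v_1,v_3,v_5,\dots), & s_1v&=(0,v_0,0,v_1,\dots).
\end{align*}
Then $t_is_j=\delta_{ij}$ and $s_0t_0+s_1t_1=1$. Send a $2\times2$ matrix $M=(m_{ij})$ over $A$ to $\varphi(M)=\sum_{i,j}s_im_{ij}t_j\in A$. This map is additive, $\varphi(1)=s_0t_0+s_1t_1=1$, and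
\[
\varphi(M)\varphi(N)=\sum_{i,j,k,l}s_im_{ij}(t_js_k)n_{kl}t_l=\sum_{i,l}s_i\Bigl(\sum_jm_{ij}n_{jl}\Bigr)t_l=\varphi(MN).
\]
It is injective since $t_i\varphi(M)s_j=m_{ij}$. So $A$ absorbs $2\times2$ matrices: the matrix acts on $V\oplus V$, and $V\oplus V$ is $V$ again.
\end{example}

For infinite $\Omega$ the sum $\sum_{i,j}s_im_{ij}t_j$ needs a meaning, and there are two. If the $s_i,t_j$ come from an isomorphism $V\cong V^{(\Omega)}$, then $t_jv=0$ for all but finitely many $j$, and the sum applied to $v$ is finite when $M$ is column-finite. If they come from an isomorphism $V\cong V^\Omega$, then a vector may be specified by arbitrary coordinates, and the $i$th coordinate $\sum_jm_{ij}t_jv$ is a finite sum when $M$ is row-finite. So we need a single $V$ that is isomorphic both to its direct sum power and to its direct product power, by two unrelated isomorphisms.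

\begin{lemma}\label{lem:action}
Let $\Omega$ be an infinite set, $V$ a nonzero abelian group with $V\cong V^{(\Omega)}$ and $V\cong V^\Omega$, and $E=\operatorname{End}_{\mathbb Z}(V)$. Then there are unital ring embeddings
\[
\varphi\colon\mathrm{CFM}_\Omega(E)\to E,\qquad\psi\colon\mathrm{RFM}_\Omega(E)\to E .
\]
Every unital subring $A\subseteq E$ with $\varphi(\mathrm{CFM}_\Omega(A))\subseteq A$ and $\psi(\mathrm{RFM}_\Omega(A))\subseteq A$ absorbs $\Omega\times\Omega$ matrices. In particular $E$ does.
\end{lemma}

\begin{proof}
Let a matrix $M=(m_{ij})$ over $E$ act on a family $v=(v_j)_{j\in\Omega}$ by $(Mv)_i=\sum_jm_{ij}(v_j)$. If $M$ is column-finite and $v\in V^{(\Omega)}$, the sums run over the finite support of $v$, and each $j$ in the support contributes to finitely many $i$; so $Mv\in V^{(\Omega)}$. If $M$ is row-finite and $v\in V^\Omega$, each sum is finite because row $i$ is. In both cases $Mv$ is additive in $M$ and in $v$, and the identity matrix acts as the identity.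

For multiplicativity consider $(M(Nv))_i=\sum_k\sum_jm_{ik}n_{kj}(v_j)$. Only finitely many pairs $(k,j)$ give nonzero terms. In the column-finite case there are finitely many $j$ with $v_j\ne0$ and, for each, finitely many $k$ with $n_{kj}\ne0$. In the row-finite case there are finitely many $k$ with $m_{ik}\ne0$ and, for each, finitely many $j$ with $n_{kj}\ne0$. So the sums may be interchanged, and $M(Nv)=(MN)v$. For injectivity, apply $M$ to the family with $x\in V$ in place $j$ and $0$ elsewhere: the result has $m_{ij}(x)$ in place $i$.

We have unital embeddings $\mathrm{CFM}_\Omega(E)\to\operatorname{End}_{\mathbb Z}(V^{(\Omega)})$ and $\mathrm{RFM}_\Omega(E)\to\operatorname{End}_{\mathbb Z}(V^\Omega)$. Conjugating by fixed isomorphisms $V^{(\Omega)}\to V$ and $V^\Omega\to V$ identifies both targets with $E$ and gives $\varphi$ and $\psi$. For $A$ as in the statement, restrict $\varphi$ and $\psi$ to matrices over $A$.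
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:example}]
A bijection $\mathbb N\times\mathbb N\to\mathbb N$ gives $V^{\mathbb N}\cong\mathbb F_2^{\mathbb N\times\mathbb N}\cong V$. The isomorphism with the direct sum comes from counting. The vectors of an $\mathbb F_2$-space correspond to the finite subsets of a basis, and an infinite set has as many finite subsets as elements. So an infinite $\mathbb F_2$-space has dimension equal to its cardinality, and two infinite $\mathbb F_2$-spaces of the same cardinality are isomorphic. Now $|V|=2^{\aleph_0}$, and $V^{(\mathbb N)}$ is a union of countably many sets $V^n$, $n\ge1$, of cardinality $2^{\aleph_0}$. Hence $V\cong V^{(\mathbb N)}$.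

Additive maps between $\mathbb F_2$-spaces are linear, so $A=\operatorname{End}_{\mathbb Z}(V)$. By Lemma~\ref{lem:action}, $A$ absorbs $\mathbb N\times\mathbb N$ matrices. Compose the two embeddings of Proposition~\ref{prop:reduction}.
\end{proof}

\section{Lower bounds}\label{sec:lower}

A family $(x_j)_{j\in J}$ in a module is \emph{irredundant} if no $x_j$ lies in the submodule generated by $\{x_i:i\ne j\}$. Its members are nonzero and pairwise distinct, and every subfamily is irredundant. Over a division ring, irredundant means linearly independent.

\begin{theorem}\label{thm:lower}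
Let $R$ be a ring, $\lambda$ an infinite cardinal, $F=R^{(\lambda)}$, $T$ a ring, $M$ a left $T$-module, and $\varepsilon\colon\operatorname{End}_RF\to(\operatorname{End}_TM)^{\mathrm{op}}$ an injective semigroup homomorphism.
\begin{enumerate}
\item $M$ contains an irredundant family of $2^\lambda$ elements. In particular $|M|\ge2^\lambda$.
\item If $M=T^{(\mu)}$ with $1\le\mu\le\lambda$, then $|T|\ge2^\lambda$, and $T$ has a strictly increasing chain of left ideals of length $2^\lambda$.
\end{enumerate}
\end{theorem}

Let $(e_\xi)_{\xi<\lambda}$ be the canonical basis of $F$. The proof uses only a few endomorphisms of $F$. For $X\subseteq\lambda$ and $\xi<\lambda$ define $f_X$, $u_\xi$ and $e$ on the basis by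
\[
f_X(e_\eta)=\begin{cases}e_0&\eta\in X,\\0&\eta\notin X,\end{cases}\qquad
u_\xi(e_\eta)=\begin{cases}e_\xi&\eta=0,\\0&\eta\ne0,\end{cases}\qquad e=u_0 .
\]
The product $f_Xu_\xi$ kills $e_\eta$ for $\eta\ne0$ and sends $e_0$ to $f_X(e_\xi)$. Therefore
\begin{equation}\label{eq:test}
f_Xu_\xi=e\ \text{ if }\xi\in X,\qquad f_Xu_\xi=0\ \text{ if }\xi\notin X .
\end{equation}
The model case of the theorem shows what these maps are for.

\begin{example}\label{ex:dual}
Let $F^*=\operatorname{Hom}_R(F,R)$. It is a right $R$-module by $(\phi r)(x)=\phi(x)r$, that is, a left module over $T=R^{\mathrm{op}}$, and $\phi\mapsto(\phi(e_\xi))_\xi$ identifies it with $R^\lambda$. For $f\in\operatorname{End}F$ the map $f^*\colon\phi\mapsto\phi\circ f$ is $T$-linear, and $(fg)^*=g^*f^*$. The coordinate functionals $e_\eta^*$ separate the points of $F$, so $f\mapsto f^*$ is injective. Thus $\varepsilon(f)=f^*$ satisfies the hypotheses with $M=F^*$.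

Take $p=e_0^*$. Then $f_X^*p$ is the characteristic function $1_X\in R^\lambda$. If $\xi$ lies in $X$ but in none of $X_1,\dots,X_n$, then $1_X$ is not a combination of $1_{X_1},\dots,1_{X_n}$: reading off the coordinate $\xi$ would give $1=0$. Reading off a coordinate can also be done by an endomorphism, since $u_\xi^*\phi=p\,\phi(e_\xi)$.
\end{example}

In a general module $M$ there are no coordinates, but the elements $\varepsilon(f_X)p$ and the operators $\varepsilon(u_\xi)$ still make sense, and \eqref{eq:test} governs them. Two points need care. First, we need $2^\lambda$ subsets of $\lambda$, none covered by finitely many others; the singletons give only $\lambda$. Second, $\varepsilon$ respects multiplication only, so $\varepsilon(0)$ need not be the zero map; for instance $f\mapsto f^*\oplus\mathrm{id}$ on $F^*\oplus T$ is also an embedding. The proof therefore compares $\varepsilon(e)$ with $\varepsilon(0)$ rather than with zero.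

For $\lambda=\aleph_0$ the sets can be taken in the binary tree: to an infinite binary sequence $y$ assign the set of its finite initial segments. A long enough initial segment of $y$ is an initial segment of none of finitely many other sequences. In general we use restrictions to arbitrary finite sets.

\begin{lemma}\label{lem:cover}
Let $\lambda$ be an infinite cardinal and $J=\{0,1\}^\lambda$. There are subsets $X_y\subseteq\lambda$, $y\in J$, such that $X_y\not\subseteq X_{y_1}\cup\dots\cup X_{y_n}$ whenever $n\ge0$ and $y\notin\{y_1,\dots,y_n\}$.
\end{lemma}

\begin{proof}
Let $I$ be the set of functions from a finite subset of $\lambda$ to $\{0,1\}$. There are $\lambda$ finite subsets and each carries finitely many functions, so $|I|=\lambda$, and it suffices to find the sets inside $I$. Put $X_y=\{y|_s: s\subseteq\lambda\text{ finite}\}$. Given $y\notin\{y_1,\dots,y_n\}$, choose $\xi_k$ with $y(\xi_k)\ne y_k(\xi_k)$ and let $s=\{\xi_1,\dots,\xi_n\}$. Then $y|_s\in X_y$. The only member of $X_{y_k}$ with domain $s$ is $y_k|_s$, which differs from $y|_s$ at $\xi_k$.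
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lower}(1)]
In terms of composition in $\operatorname{End}_TM$, the hypothesis reads $\varepsilon(ab)=\varepsilon(b)\varepsilon(a)$. Since $1\ne0$ in $R$ we have $e\ne0$, so $\varepsilon(e)\ne\varepsilon(0)$, and there is $p\in M$ with $\varepsilon(e)p\ne\varepsilon(0)p$. With the sets of Lemma~\ref{lem:cover} put $x_y=\varepsilon(f_{X_y})p$ for $y\in J$. For every $a\in\operatorname{End}F$ we have $\varepsilon(a)x_y=\varepsilon(f_{X_y}a)p$. Taking $a=0$ and $a=u_\xi$, and using \eqref{eq:test}, we get
\begin{equation}\label{eq:values}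
\varepsilon(0)x_y=\varepsilon(0)p,\qquad
\varepsilon(u_\xi)x_y=\begin{cases}\varepsilon(e)p&\xi\in X_y,\\ \varepsilon(0)p&\xi\notin X_y.\end{cases}
\end{equation}
So the $T$-linear maps $\varepsilon(u_\xi)$ and $\varepsilon(0)$ agree at $x_y$ exactly when $\xi\notin X_y$.

Suppose that $x_y$ lies in the submodule generated by the other members of the family, hence by $\{x_z:z\in S\}$ for a finite, possibly empty, set $S\subseteq J\setminus\{y\}$. Choose $\xi\in X_y\setminus\bigcup_{z\in S}X_z$. The maps $\varepsilon(u_\xi)$ and $\varepsilon(0)$ agree at each $x_z$ with $z\in S$. The set where two linear maps agree is a submodule, so they agree at $x_y$. This contradicts $\xi\in X_y$. Hence $(x_y)_{y\in J}$ is irredundant, and $|J|=2^\lambda$.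
\end{proof}

For part (2) the family must be moved from $T^{(\mu)}$ into $T$ itself. We first move it into some $T^n$ by a pigeonhole argument, then pass from $T^n$ to $T$. The pigeonhole principle needed is the consequence $\operatorname{cf}(2^\lambda)>\lambda$ of K\"onig's theorem; we include the short proof, along with a counting fact about chains.

\begin{lemma}\label{lem:sets}
Let $\lambda$ and $\kappa$ be infinite cardinals.
\begin{enumerate}
\item A set of cardinality $2^\lambda$ is not the union of $\lambda$ or fewer sets of smaller cardinality.
\item A set with a strictly increasing chain of subsets of length $\kappa$ has at least $\kappa$ elements.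
\end{enumerate}
\end{lemma}

\begin{proof}
(1) Let $|P|=2^\lambda$. Then $|P^\lambda|=2^{\lambda\cdot\lambda}=2^\lambda$, so we may take the set to be $P^\lambda$. Let $S_\xi\subseteq P^\lambda$, $\xi<\lambda$, have cardinality less than $2^\lambda$. Choose $g(\xi)\in P\setminus\{h(\xi):h\in S_\xi\}$ for each $\xi$. Then $g$ lies in no $S_\xi$.

(2) Let $(L_\alpha)_{\alpha<\kappa}$ be the chain and choose $a_\alpha\in L_{\alpha+1}\setminus L_\alpha$. If $\alpha<\beta$, then $a_\alpha\in L_\beta$ and $a_\beta\notin L_\beta$, so the $a_\alpha$ are distinct.
\end{proof}

A submodule $N$ of $T^2$ has two associated left ideals: its intersection with the first axis and its projection to the second coordinate. If $N$ grows while the projection stays fixed, the difference of a new element and an old one with the same second coordinate is a new element on the first axis. So at every step one of the two ideals grows. The same holds in $T^n$.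

\begin{lemma}\label{lem:chain}
Let $T$ be a ring, $n\ge1$ an integer and $\kappa$ an infinite cardinal. If $T^n$ has a strictly increasing chain of submodules of length $\kappa$, then $T$ has a strictly increasing chain of left ideals of length $\kappa$.
\end{lemma}

\begin{proof}
Let $(M_\alpha)_{\alpha<\kappa}$ be the chain. For $1\le k\le n$ let $L_k(\alpha)$ be the set of $k$th coordinates of those elements of $M_\alpha$ whose coordinates after the $k$th vanish. It is a left ideal of $T$, and it increases with $\alpha$.

Fix $\alpha$ and suppose that $L_k(\alpha)=L_k(\alpha+1)$ for all $k$. We show by induction on $k$, $0\le k\le n$, that every $y\in M_{\alpha+1}$ whose coordinates after the $k$th vanish lies in $M_\alpha$. For $k=0$ we have $y=0$. For $k\ge1$ the $k$th coordinate of $y$ lies in $L_k(\alpha+1)=L_k(\alpha)$, so some $z\in M_\alpha$ has the same $k$th coordinate and vanishes after it. Then $y-z\in M_{\alpha+1}$ vanishes after place $k-1$, so $y-z\in M_\alpha$ and $y\in M_\alpha$. The case $k=n$ gives $M_{\alpha+1}=M_\alpha$, which is false.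

Hence $\kappa$ is the union of the $n$ sets $K_k=\{\alpha<\kappa:L_k(\alpha)\subsetneq L_k(\alpha+1)\}$, and one of them, $K=K_k$, has cardinality $\kappa$. A subset of $\kappa$ has order type at most $\kappa$, and a well-ordered set of cardinality $\kappa$ has order type at least $\kappa$; so $K$ has order type $\kappa$. For $\alpha<\beta$ in $K$ we have $L_k(\alpha)\subsetneq L_k(\alpha+1)\subseteq L_k(\beta)$. So $(L_k(\alpha))_{\alpha\in K}$ is the required chain.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lower}(2)]
Put $\kappa=2^\lambda$ and take the irredundant family from part (1). Since $\mu\le\lambda$, the set $\mu$ has at most $\lambda$ finite subsets. By Lemma~\ref{lem:sets}(1), $\kappa$ members of the family have the same support $s$, and $n=|s|\ge1$ because they are nonzero. They lie in the submodule $T^s\cong T^n$. Index them as $(x_\alpha)_{\alpha<\kappa}$ and let $M_\alpha=\sum_{\beta<\alpha}Tx_\beta$. By irredundance $x_\alpha\in M_{\alpha+1}\setminus M_\alpha$, so the $M_\alpha$ form a strictly increasing chain of length $\kappa$ in $T^n$. Lemma~\ref{lem:chain} gives the chain of left ideals, and Lemma~\ref{lem:sets}(2) gives $|T|\ge\kappa$.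
\end{proof}

\begin{remark}
Injectivity of $\varepsilon$ was used only to get $\varepsilon(e)\ne\varepsilon(0)$; a constant map $\varepsilon=0$ shows that some such condition is needed. Part (2) fails without a bound on $\mu$: for $R=T=\mathbb F_2$ the module $F^*=\mathbb F_2^\lambda$ of Example~\ref{ex:dual} is free of rank $2^\lambda$, while $|T|=2$. It also fails for finite $\lambda$: for $R=T=\mathbb F_2$ and $\lambda=\mu=2$, transposition is an embedding $\varepsilon$ and $|T|<2^2$.
\end{remark}

\begin{remark}
The space $V=\mathbb F_2^{\mathbb N}$ in Theorem~\ref{thm:example} cannot be replaced by a smaller one in our construction. Let $W\ne0$ be an $\mathbb F_2$-space whose endomorphism ring absorbs $\mathbb N\times\mathbb N$ matrices. By Lemma~\ref{lem:matrices},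
\[
(\operatorname{End}\mathbb F_2^{(\mathbb N)})^{\mathrm{op}}\cong\mathrm{RFM}_{\mathbb N}(\mathbb F_2)\subseteq\mathrm{RFM}_{\mathbb N}(\operatorname{End}W)\hookrightarrow\operatorname{End}W ,
\]
and Theorem~\ref{thm:lower}(1) gives $|W|\ge2^{\aleph_0}$. In particular $W=\mathbb F_2^{(\mathbb N)}$ does not work, although $W\cong W^{(\mathbb N)}$.
\end{remark}

\section{Absorbing rings of least size}\label{sec:small}

The ring $A$ of Theorem~\ref{thm:example} is larger than the bound $2^{\aleph_0}$ of Theorem~\ref{thm:lower}. An endomorphism of $V$ is a free choice of images for a basis of $2^{\aleph_0}$ elements, so $|A|=(2^{\aleph_0})^{2^{\aleph_0}}=2^{2^{\aleph_0}}$. Lemma~\ref{lem:action} offers the remedy: use not all of $E$ but a small subring closed under $\varphi$ and $\psi$. The same construction can be made to contain a prescribed ring.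

\begin{theorem}\label{thm:construction}
Let $\lambda$ be an infinite cardinal and $B$ a ring. There is a ring $R$ containing $B$ as a unital subring such that $R\cong R^{\mathrm{op}}$, $|R|=|B|^\lambda$, and for all cardinals $1\le\mu,\nu\le\lambda$ there are unital ring embeddings
\[
\operatorname{End}_R(R^{(\mu)})\hookrightarrow R\hookrightarrow(\operatorname{End}_R(R^{(\nu)}))^{\mathrm{op}} .
\]
In particular $\operatorname{End}_R(R^{(\mu)})$ has a dual embedding for every infinite $\mu\le\lambda$.
\end{theorem}

To place a given ring $C$ inside $E=\operatorname{End}_{\mathbb Z}(V)$ we need $V$ to be a \emph{faithful} $C$-module, meaning that $cV=0$ only for $c=0$; then $c\mapsto(v\mapsto cv)$ is a unital embedding $C\to E$. Over a general ring the dimension count that gave $V\cong V^{(\mathbb N)}$ is not available. Instead we solve the equation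
\begin{equation}\label{eq:recursion}
V\cong C\oplus V^\lambda\oplus V^{(\lambda)} .
\end{equation}
It says that an element of $V$ consists of a scalar, an arbitrary family of $\lambda$ elements of $V$, and a finitely supported family of $\lambda$ elements of $V$. Unfolding this description repeatedly attaches a scalar to each node of a tree in which every node has children of two kinds, with a finiteness condition on the second kind. We name the nodes by words.

\begin{lemma}\label{lem:module}
Let $C$ be a ring and $\lambda$ an infinite cardinal. There is a faithful left $C$-module $V$ with $V\cong V^{(\lambda)}\cong V^\lambda$.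
\end{lemma}

\begin{proof}
Let $\lambda'$ be a disjoint copy of $\lambda$, and let $X$ be the set of finite words, including the empty word $\varnothing$, over the alphabet $\lambda\sqcup\lambda'$. For a word $w$ let $wX$ be the set of words that begin with $w$. Let $V$ be the set of all $f\in C^X$ such that
\begin{quote}
for every $w\in X$, only finitely many $a'\in\lambda'$ have $f\not\equiv0$ on $wa'X$.
\end{quote}
If $cf+g\not\equiv0$ on a set, then $f\not\equiv0$ or $g\not\equiv0$ on it, so $V$ is a submodule of $C^X$.

For $f\in C^X$ and a letter $b$ define $f_b\in C^X$ by $f_b(v)=f(bv)$. Since $X$ is the disjoint union of $\{\varnothing\}$ and the sets $bX$, the function $f$ is determined by $f(\varnothing)$ and the $f_b$, and these may be prescribed arbitrarily. The condition on $f$ at a word $w=bv$ is the condition on $f_b$ at $v$. The condition at $w=\varnothing$ says that $f_{a'}\ne0$ for only finitely many $a'\in\lambda'$. Hence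
\[
f\longmapsto\bigl(f(\varnothing),\,(f_a)_{a\in\lambda},\,(f_{a'})_{a'\in\lambda'}\bigr)
\]
is an isomorphism as in \eqref{eq:recursion}. The summand $C$ is faithful because $c\cdot1=c$, so $V$ is faithful.

It remains to absorb the extra summands. Let $P$ be either of the constructions $W\mapsto W^\lambda$ and $W\mapsto W^{(\lambda)}$. Both satisfy
\[
P(W\oplus W')\cong PW\oplus PW',\qquad PPW\cong PW,\qquad W\oplus PW\cong PW ,
\]
the last two because $\lambda\cdot\lambda=\lambda$ and $1+\lambda=\lambda$. By \eqref{eq:recursion}, $V\cong Z\oplus PV$, where $Z$ is the sum of the other two summands. Applying $P$ gives $PV\cong PZ\oplus PPV\cong PZ\oplus PV$. Therefore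
\[
V\cong Z\oplus PV\cong Z\oplus PZ\oplus PV\cong PZ\oplus PV\cong PV .\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:construction}]
Put $\kappa=|B|^\lambda$. Then $\kappa^\lambda=|B|^{\lambda\cdot\lambda}=\kappa$, and $\kappa\ge2^\lambda\ge\lambda^+$ because $|B|\ge2$.

\emph{The starting ring.} We shall take $R=A\times A^{\mathrm{op}}$. An embedding $b\mapsto(b,0)$ is not unital, so we want $B$ to embed in both factors; that is, $A$ should contain both $B$ and $B^{\mathrm{op}}$. For $b\in B$ let $l_b,r_b\in\operatorname{End}_{\mathbb Z}(B)$ be left and right multiplication by $b$. Then $l_bl_c=l_{bc}$, $r_br_c=r_{cb}$, $l_1=r_1=\mathrm{id}$ and $l_b(1)=r_b(1)=b$. So $b\mapsto l_b$ and $b\mapsto r_b$ are unital embeddings of $B$ and $B^{\mathrm{op}}$ into the subring $C$ of $\operatorname{End}_{\mathbb Z}(B)$ generated by all $l_b$ and $r_b$, and $|C|\le\max(|B|,\aleph_0)\le\kappa$. Take $V$ from Lemma~\ref{lem:module} and $E,\varphi,\psi$ from Lemma~\ref{lem:action} with $\Omega=\lambda$. Let $A_0\subseteq E$ be the image of $C$, a unital subring isomorphic to $C$.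

\emph{Closing under $\varphi$ and $\psi$.} These maps take $\lambda$ arguments, namely the entries of a matrix. An iteration of length $\omega$ is therefore too short: the entries of one matrix may come from unboundedly many stages. We iterate $\lambda^+$ times and use that $\lambda^+$ is regular, that is, every set of at most $\lambda$ ordinals below $\lambda^+$ is bounded below $\lambda^+$. For $\alpha<\lambda^+$ let $A_{\alpha+1}$ be the subring of $E$ generated by
\[
A_\alpha\cup\varphi(\mathrm{CFM}_\lambda(A_\alpha))\cup\psi(\mathrm{RFM}_\lambda(A_\alpha)),
\]
take unions at limit ordinals, and let $A=\bigcup_{\alpha<\lambda^+}A_\alpha$. The $A_\alpha$ form an increasing family of unital subrings, so $A$ is a unital subring. A $\lambda\times\lambda$ matrix over $A$ has $\lambda$ entries, so by regularity they all lie in a single $A_\alpha$, and its image under $\varphi$ or $\psi$ lies in $A_{\alpha+1}$. By Lemma~\ref{lem:action}, $A$ absorbs $\lambda\times\lambda$ matrices.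

\emph{The size of $A$.} We have $|A_\alpha|\le\kappa$ by induction. If $|A_\alpha|\le\kappa$, there are at most $\kappa^\lambda=\kappa$ matrices of size $\lambda\times\lambda$ over $A_\alpha$, and at most $\kappa$ elements generate a subring with at most $\kappa$ elements. At a limit $\alpha<\lambda^+$ we take a union of at most $\lambda$ sets of size at most $\kappa$. Hence $|A|\le\lambda^+\cdot\kappa=\kappa$. Conversely, the diagonal matrices with entries in the copy of $B$ in $A$ are column-finite, there are $|B|^\lambda$ of them, and $\varphi$ maps them injectively into $A$. So $|A|=\kappa$.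

\emph{The ring $R$.} Put $R=A\times A^{\mathrm{op}}$, so $|R|=\kappa$. The unital embeddings $B\to A$ and $B^{\mathrm{op}}\to A$ give unital embeddings of $B$ into $A$ and $A^{\mathrm{op}}$, hence diagonally into $R$. By Proposition~\ref{prop:reduction}, $R\cong R^{\mathrm{op}}$ and $\operatorname{End}_R(R^{(\lambda)})\hookrightarrow R$. Let $1\le\mu\le\lambda$. Letting $f$ act on each of $\lambda$ copies of $R^{(\mu)}$ gives a unital embedding
\[
\operatorname{End}_R(R^{(\mu)})\hookrightarrow\operatorname{End}_R\bigl((R^{(\mu)})^{(\lambda)}\bigr)\cong\operatorname{End}_R(R^{(\lambda)}),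
\]
where the isomorphism holds because $\mu\cdot\lambda=\lambda$. This gives the first embedding of the theorem. The second is Lemma~\ref{lem:matrices}(4) with $\Omega=\nu$. For the last sentence take $\nu=\mu$ and compose.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
A dual embedding of $\operatorname{End}_R(R^{(\lambda)})$ is a map $\varepsilon$ as in Theorem~\ref{thm:lower} with $T=R$, $M=F$ and $\mu=\lambda$. Part (2) of that theorem gives $|R|\ge2^\lambda$ and the chain of left ideals of length $2^\lambda$. Theorem~\ref{thm:construction} with $B=\mathbb F_2$ gives a ring $R$ of cardinality $2^\lambda$ such that $\operatorname{End}_R(R^{(\lambda)})$ has a dual embedding. This proves (1). By Lemma~\ref{lem:sets}(2), this ring has no strictly increasing chain of subsets of any length greater than $2^\lambda$, which completes (2). Part (3) is Theorem~\ref{thm:construction} with $\mu=\nu=\lambda$.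
\end{proof}

\begin{thebibliography}{1}

\bibitem{AW}
Joao Araujo and Friedrich Wehrung,
\emph{Embedding properties of endomorphism semigroups},
arXiv:0801.2644 (2008).

\end{thebibliography}
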